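# Foliations by curves whose base locus is not uniruled

## Four theorems on $Bs(\mathcal F)$

Everything is over $\mathbb C$. Let $(X,\mathcal F)$ be a projective 1-foliated pair (a smooth projective variety with a foliation by curves) whose canonical sheaf $\mathcal K_{\mathcal F}$ is big. The problem, from Ya Deng, "Degeneracy of entire curves into higher dimensional complex manifolds", arXiv:1603.02225, asks whether every positive-dimensional irreducible component of the base locus $Bs(\mathcal F)$ is uniruled. The answer is no, in every dimension $n\ge2$. For $n=1$ the statement is trivially true.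

**Theorem 1.** For every $n\ge 3$ there is a projective 1-foliated pair $(X,\mathcal F)$, $\dim X=n$, with $\mathcal K_{\mathcal F}$ big, such that $Bs(\mathcal F)$ has an irreducible component $V$ which is a product of $n-1$ curves of genus $\ge 2$. So $V$ is a smooth divisor of general type without rational curves, and is not uniruled. Moreover $X$ contains no rational curve.

**Theorem 2.** Let $\mathcal K_{\mathcal F}$ be big, and let $V\subset X$ be an invariant positive-dimensional irreducible subvariety, $V\not\subset\mathrm{Sing}(\mathcal F)$. If $\mathcal K_{\mathcal F_V}$ is not big, then $V\subset Bs(\mathcal F)$. In particular all invariant curves of geometric genus $\le1$ lie in $Bs(\mathcal F)$.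

**Theorem 3.** Let $(V,\mathcal G)$ be any projective 1-foliated pair, $\dim V=n-1\ge1$, with $\mathcal K_{\mathcal G}$ not big. There is $(X,\mathcal F)$, $\dim X=n$, with $\mathcal K_{\mathcal F}$ big, and a smooth invariant prime divisor $V'\subset X$ with $(V',\mathcal F_{V'})$ birational to $(V,\mathcal G)$, which is an irreducible component of $Bs(\mathcal F)$. Taking $V$ an elliptic curve gives a counterexample in dimension $2$.

**Theorem 4.** Let $\dim X=2$ and $\mathcal K_{\mathcal F}$ big. An irreducible curve $\Gamma\subset X$ lies in $Bs(\mathcal F)$ if and only if $\Gamma$ is $\mathcal F$-invariant of geometric genus $\le 1$. So on a surface the statement in the problem holds exactly when $\mathcal F$ has no invariant curve of geometric genus $1$.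

## Canonical sheaves, bigness and base loci, unpacked

**Definition (foliated pair).** A projective 1-foliated pair $(X,\mathcal F)$ is a smooth complex projective variety $X$ with a saturated rank-one subsheaf $T_{\mathcal F}\subset T_X$. Then $T_{\mathcal F}$ is a line bundle, and $K_{\mathcal F}=T_{\mathcal F}^*$. Locally $T_{\mathcal F}$ is generated by one holomorphic vector field $v$. The zeros of $v$ form $\mathrm{Sing}(\mathcal F)$, which has codimension $\ge2$ because $T_{\mathcal F}$ is saturated.

In practice one starts from a line bundle $L$ and $0\ne v\in H^0(X,T_X\otimes L)$. If $Z\ge0$ is the divisorial part of the zeros of $v$, then $L^{-1}(Z)\to T_X$ degenerates only in codimension $\ge2$, so it is saturated; it defines a foliation with $K_{\mathcal F}=L(-Z)$.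

**Definition (canonical sheaf).** Following Demailly, $\mathcal K_{\mathcal F}$ is the sheaf of sections of $K_{\mathcal F}$ that are locally bounded for the metric induced by a smooth hermitian metric on $T_X$.

If $v=\sum v_i\partial_i$ is a local generator and $v^*$ the dual generator of $K_{\mathcal F}$, then $fv^*$ has norm $|f|/|v|$. So it is locally bounded exactly when $|f|\le \mathrm{const}\cdot\sum|v_i|$, that is, when $f$ lies in the integral closure of $I_{\mathcal F}=(v_1,\dots,v_n)$. Hence $\mathcal K_{\mathcal F}=K_{\mathcal F}\otimes\mathcal J_{\mathcal F}$ with $\mathcal J_{\mathcal F}=\overline{I_{\mathcal F}}$. Recall that $f$ is integral over an ideal $I$ if $f^d+c_1f^{d-1}+\dots+c_d=0$ with $c_i\in I^i$. For a log resolution $\mu:Y\to X$ of $\mathcal J_{\mathcal F}$, the symbol $\mu^*\mathcal K_{\mathcal F}$ means the invertible sheaf $\mu^*K_{\mathcal F}\otimes(\mu^{-1}\mathcal J_{\mathcal F}\cdot\mathcal O_Y)$.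

*Example 1.* On a surface, $v=x^2\partial_x+y^2\partial_y$ has $I=(x^2,y^2)$. Since $(xy)^2-x^2y^2=0$, the function $xy$ is integral over $I$, and $\mathcal J=(x,y)^2$. Let $\pi$ be the blow-up of the origin, with exceptional curve $E$: both $I$ and $\mathcal J$ become $\mathcal O(-2E)$, so $\pi^*\mathcal K=\pi^*K-2E$. But the foliation itself changes on the blow-up. With $y=xt$ the field lifts to $x\bigl(x\partial_x+(t^2-t)\partial_t\bigr)$, so the new canonical bundle is $K'=\pi^*K-E$. The new field vanishes at three points of $E$ ($t=0,1,\infty$) with maximal coefficient ideals. Blow these up, with exceptional curves $E_i$, and let $E'$ be the strict transform of $E$. On this surface $\pi^*\mathcal K$ pulls back to $\pi^*K-2E'-2\sum E_i$, while the canonical sheaf of the new foliation pulls back to $\pi^*K-(E'+\sum E_i)-\sum E_i=\pi^*K-E'-2\sum E_i$. The second is larger by $E'$. So the canonical sheaf grows when one passes to a higher model, and this is why the next definitions range over all models.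

**Definition (bigness).** A birational model of $(X,\mathcal F)$ is a birational morphism $\nu_\alpha:(X_\alpha,\mathcal F_\alpha)\to(X,\mathcal F)$ with $X_\alpha$ smooth projective and $\mathcal F_\alpha$ the induced foliation. For a log resolution $\mu_\alpha:Y_\alpha\to X_\alpha$ of $\mathcal J_{\mathcal F_\alpha}$ write
$$M_\alpha=\mu_\alpha^*\mathcal K_{\mathcal F_\alpha},\qquad \pi_\alpha=\nu_\alpha\circ\mu_\alpha:Y_\alpha\to X .$$
$\mathcal K_{\mathcal F}$ is big if some $M_\alpha$ is big in the usual sense.

**Definition (base locus).** $Bs(\mathcal F)=\bigcap_\alpha\pi_\alpha(\mathbf B_+(M_\alpha))$, over all $\alpha$ with $M_\alpha$ big.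

Here $\mathbf B_+$ is the augmented base locus. For $M$ big, $\mathbf B_+(M)=\bigcap\mathrm{Supp}\,N$ over all decompositions $M\sim_{\mathbb Q}A+N$ with $A$ ample and $N\ge0$ ($\mathbb Q$-divisors). It is a proper closed subset. If $W\not\subset\mathbf B_+(M)$ is irreducible, some $N$ does not contain $W$, and then $M|_W\sim_{\mathbb Q}A|_W+N|_W$ is ample plus effective. Hence:

(F) *If $W\not\subset\mathbf B_+(M)$ is a positive-dimensional subvariety, then $M|_W$ is big; if $W$ is a curve, $M\cdot W>0$.*

*Example 2.* Let $M=\pi^*\mathcal O(1)$ on the blow-up of $\mathbb P^2$ at a point, with exceptional curve $E$. Since $M\cdot E=0$, (F) gives $E\subset\mathbf B_+(M)$. Since $M-\varepsilon E$ is ample for $0<\varepsilon<1$, the decomposition $M=(M-\varepsilon E)+\varepsilon E$ gives $\mathbf B_+(M)\subset E$. So $\mathbf B_+(M)=E$.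

$Bs(\mathcal F)$ is an intersection of proper closed sets, so it is closed and $\ne X$. Therefore *a prime divisor contained in $Bs(\mathcal F)$ is an irreducible component of it.* This makes divisors the convenient counterexamples.

**Definition (invariance).** A subvariety $V\not\subset\mathrm{Sing}(\mathcal F)$ is invariant if $\mathcal F$ is tangent to $V$ at general points of $V$. Then $\mathcal F$ induces a foliation $\mathcal F_V$ on any resolution $\hat V$ of $V$. If $V$ is a curve, then $T_{\mathcal F_V}=T_{\hat V}$ and $\mathcal K_{\mathcal F_V}=K_{\hat V}$, which is big exactly when the geometric genus of $V$ is $\ge2$.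

An irreducible projective variety $Z$ of positive dimension is uniruled if it is covered by rational curves; equivalently, there are a variety $W$ with $\dim W=\dim Z-1$ and a dominant rational map $W\times\mathbb P^1\dashrightarrow Z$. Points are never uniruled, so isolated points of $Bs(\mathcal F)$ are set aside.

Two known results explain the question. If $\mathcal K_{\mathcal F}$ is big, every transcendental entire curve tangent to $\mathcal F$ has its image in $\mathrm{Sing}(\mathcal F)\cup Bs(\mathcal F)$, so one wants to know how this set looks. And by a theorem of Takayama, on a projective manifold $X$ of general type every irreducible component of $\mathbf B_+(K_X)$ is uniruled. The question is whether the analogue for $\mathcal F$ holds.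

## Curves, and two foliations on a product of curves

*Dimension one.* If $\dim X=1$, then $T_{\mathcal F}=T_X$ and $\mathcal K_{\mathcal F}=K_X$. Bigness means genus $\ge2$; then $K_X$ is ample and $\mathbf B_+=\emptyset$. There is nothing to prove.

*Example 3 (a canonical sheaf that is not big, and no rational curve).* Let $C,D$ be curves of genus $\ge2$, $X=C\times D$, $T_{\mathcal F}=\mathrm{pr}_1^*T_C$. There are no singularities, and $K_{\mathcal F}=\mathrm{pr}_1^*K_C$ is not big. By Lemma 5(e) below, $\mathcal K_{\mathcal F}$ is not big. Yet $X$ contains no rational curve, since both projections of such a curve would be constant. So failure of bigness for a rank-one foliation does not produce rational curves. Theorem 2 says that failure of bigness on an invariant $V$ already puts $V$ into $Bs(\mathcal F)$. Together these suggest that the answer is no.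

*Example 4 (separated variables).* On the same $X=C\times D$ take line bundles $A$ on $C$, $B$ on $D$ of large degree, general sections $a\in H^0(A)$, $\alpha\in H^0(A\otimes T_C)$, $b\in H^0(B)$, $\beta\in H^0(B\otimes T_D)$ with simple zeros, such that $a,\alpha$ have no common zero and $b,\beta$ have none. Put $v=(\alpha b,\ a\beta)\in H^0(T_X\otimes(A\boxtimes B))$. Its zeros are the points with $\alpha=\beta=0$ or $a=b=0$, so they are isolated and $K_{\mathcal F}=A\boxtimes B$. Both components are nonzero, so $\mathcal K_{\mathcal F}$ is big by Lemma 6 below. If $\alpha(x_0)=0$, the fibre $\{x_0\}\times D$ is invariant of genus $g(D)\ge2$, and $K_{\mathcal F}$ has degree $\deg B=2g(D)-2+\#\{\beta=0\}$ on it. Since $X$ contains no curve of geometric genus $\le1$, Theorem 4 says that $Bs(\mathcal F)$ contains no curve.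

## Comparing the canonical sheaves of two models

Put all the sheaves $M_\alpha$ inside one constant sheaf, where they can be compared. With $\eta$ the generic point of $X$, let
$$\mathfrak K=\mathrm{Hom}_{\mathbb C(X)}(T_{\mathcal F,\eta},\mathbb C(X)),$$
a one-dimensional $\mathbb C(X)$-vector space that is the same for all birational models. We view it as a constant sheaf on each of them. A 1-form $\omega$ on a model gives the functional $v\mapsto\langle\omega,v\rangle$; this is the evaluation map $\Omega_X\to\mathfrak K$. If $v=\sum v_i\partial_i$ is a local generator, then $\sum f_idx_i\mapsto(\sum f_iv_i)v^*$, so the image is $I_{\mathcal F}K_{\mathcal F}$.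

**Lemma 5.** Let $\mu:Y\to X$ be a log resolution of $\mathcal J_{\mathcal F}$ and $M=\mu^*\mathcal K_{\mathcal F}$.

(a) $I_{\mathcal F}\mathcal O_Y=\mathcal J_{\mathcal F}\mathcal O_Y$. So evaluation $\mu^*\Omega_X\to M$ is surjective, and $M\subset\mathfrak K$ is the $\mathcal O_Y$-module generated by the image of $\Omega_X$.

(b) Let $u:(X_2,\mathcal F_2)\to(X_1,\mathcal F_1)$ be a birational morphism of smooth foliated pairs, $M_i$ on $Y_i\to X_i$ as above, $Y$ smooth with compatible birational morphisms $w_i:Y\to Y_i$. Then $w_1^*M_1\subset w_2^*M_2$, that is, $w_2^*M_2=w_1^*M_1+(\text{effective})$, with equality over open sets above which $u$ is an isomorphism.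

(c) For every $\alpha$ there is a closed $T\subset X$ of codimension $\ge2$ such that $\pi_\alpha$ is an isomorphism over $X\setminus T$ and $M_\alpha\cong K_{\mathcal F}$ there. Hence $M_\alpha=\pi_\alpha^*K_{\mathcal F}(E)$ with $E$ exceptional, and $H^0(mM_\alpha)\hookrightarrow H^0(X,mK_{\mathcal F})$.

(d) Bigness of $\mathcal K_{\mathcal F}$ depends only on the birational class of $(X,\mathcal F)$ among smooth projective pairs. If $X_2\to X_1$ is as in (b) and $M_1$ is big, so is $M_2$.

(e) If $K_{\mathcal F}$ is not big, then $\mathcal K_{\mathcal F}$ is not big.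

*Proof.* (a) Write $\mathcal J\mathcal O_Y=\mathcal O_Y(-G)$, with local generator $h$, and $I\mathcal O_Y=\mathfrak a\cdot\mathcal O_Y(-G)$ for an ideal $\mathfrak a$. Elements of $\mathcal J$ are integral over $I$, and the elements of $\mathcal O_Y$ integral over $I\mathcal O_Y$ form an ideal, so $h$ is integral over $I\mathcal O_Y$: $h^d+c_1h^{d-1}+\dots+c_d=0$ with $c_i\in\mathfrak a^ih^i$. Dividing by $h^d$ gives $1+a_1+\dots+a_d=0$ with $a_i\in\mathfrak a^i$. So $1\in\mathfrak a$. The rest follows, since the image of $\mu^*\Omega_X$ in $\mu^*K_{\mathcal F}$ is $I\mathcal O_Y\cdot\mu^*K_{\mathcal F}$.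

(b) By (a), $w_1^*M_1$ is generated by the functionals $\langle\omega,\cdot\rangle=\langle u^*\omega,\cdot\rangle$ with $\omega\in\Omega_{X_1}$, and $u^*\omega\in\Omega_{X_2}$, so they lie in $w_2^*M_2$. Where $u$ is an isomorphism the two sets of generators agree.

(c) The rational map $\pi_\alpha^{-1}$ from the normal variety $X$ to a projective variety is defined off codimension $\ge2$, so $\pi_\alpha$ is an isomorphism over $X\setminus T_0$ with $T_0$ of codimension $\ge2$. There $\nu_\alpha$ is bijective ($\mu_\alpha$ is surjective and $\pi_\alpha$ is injective), proper and birational onto a normal variety, hence finite and birational, hence an isomorphism; so $\mu_\alpha$ is one too. Put $T=T_0\cup\mathrm{Sing}(\mathcal F)$. Off $T$ we have $\mathcal J=\mathcal O$, so $M_\alpha=K_{\mathcal F}$. Hence $M_\alpha=\pi_\alpha^*K_{\mathcal F}(E)$ with $E$ supported over $T$, so exceptional. A section of $mM_\alpha$ restricts to a section of $mK_{\mathcal F}$ on $X\setminus T$, which extends over $T$.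

(d) The second sentence follows from (b), because big plus effective is big. Let $M_{X_\alpha}$ be big for a model $X_\alpha$ of $X$, and let $X'$ be another smooth projective model of the foliation. Take a smooth projective $X''$ dominating $X_\alpha$ and $X'$. Then $M_{X''}$ is big and $X''$ is a birational model of $X'$, so the canonical sheaf on $X'$ is big.

(e) By (c), $h^0(mM_\alpha)\le h^0(mK_{\mathcal F})$ for all $\alpha$ and $m$. $\square$

## A test for bigness and a test for containment in $Bs(\mathcal F)$

**Lemma 6.** Let $p_i:X\to B_i$ $(1\le i\le n=\dim X)$ be morphisms to smooth projective curves of genus $\ge2$ such that $(p_i):X\to\prod B_i$ is generically finite. If $dp_i(v)\not\equiv0$ for all $i$ ($v$ a local generator of $\mathcal F$), then $\mathcal K_{\mathcal F}$ is big.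

*Proof.* Let $\mu:Y\to X$ be a log resolution of $\mathcal J_{\mathcal F}$, $M=\mu^*\mathcal K_{\mathcal F}$. The composition $p_i^*K_{B_i}\to\Omega_X\to\mathfrak K$ is nonzero because $dp_i(v)\not\equiv0$. By Lemma 5(a) it gives a nonzero, hence injective, map of line bundles $\mu^*p_i^*K_{B_i}\hookrightarrow M$. Adding over $i$, $nM=\mu^*\sum p_i^*K_{B_i}+\text{effective}$. The first term is the pullback of an ample class on $\prod B_i$ by a generically finite map, hence big. So $M$ is big. $\square$

**Lemma 7.** Let $\mathcal K_{\mathcal F}$ be big and $V\subset X$ a prime divisor covered by a family of irreducible curves whose general member $\gamma$ satisfies $K_{\mathcal F}\cdot\gamma\le0$. Then $V\subset Bs(\mathcal F)$.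

*Proof.* Let $M=M_\alpha$ be big, $\pi=\pi_\alpha$, $T$ as in Lemma 5(c), and $V'$ the strict transform of $V$ (note $V\not\subset T$). Suppose $V\not\subset\pi(\mathbf B_+(M))$. Then $V'\not\subset\mathbf B_+(M)$, so $M\sim_{\mathbb Q}A+N$ with $A$ ample, $N\ge0$, $V'\not\subset\mathrm{Supp}\,N$. Take $k$ with $kA$ very ample, $kN$ integral, $kM\sim kA+kN$. The curves $\gamma$ cover $V$, so for general $\gamma$ we have $\gamma\not\subset T$ and the strict transform $\gamma'\not\subset\mathrm{Supp}\,N$. Choose $H\in|kA|$ through a point of $\gamma'\cap\pi^{-1}(X\setminus T)$ and not containing $\gamma'$. The divisor $H+kN\in|kM|$, restricted to $\pi^{-1}(X\setminus T)\cong X\setminus T$ and extended over $T$, gives $P\in|kK_{\mathcal F}|$ with $\gamma\not\subset P$ and $\gamma\cap P\ne\emptyset$. So $K_{\mathcal F}\cdot\gamma>0$, a contradiction. Hence $V\subset\pi_\alpha(\mathbf B_+(M_\alpha))$ for all $\alpha$ with $M_\alpha$ big. $\square$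

The gain in Lemma 7 is that one only has to control $K_{\mathcal F}$ on $X$ itself, not the sheaves $M_\alpha$ on all models.

## The diagonal of $D\times D$, and the factor that a surface lacks

Let $D$ be a smooth projective curve of genus $\ge2$, $S=D\times D$, $\Delta\subset S$ the diagonal. By Lemma 7 we want a foliation with $K_{\mathcal F}\cdot\Delta\le0$ and big canonical sheaf. The way to arrange this is a line bundle that is big on $S$ but trivial on $\Delta$.

**Step 1: a big line bundle on $S$ that is trivial on $\Delta$.** Let $\delta:S\to\mathrm{Jac}(D)$, $(x,y)\mapsto\mathcal O(x-y)$. It contracts $\Delta$ to the point $0$. Suppose $x\ne y$ and $x-y\sim x'-y'$, so $x+y'\sim x'+y$. If $x+y'=x'+y$ as divisors, then $x\neq y$ forces $(x',y')=(x,y)$. Otherwise $h^0(\mathcal O(x+y'))\ge2$, so $D$ is hyperelliptic, with involution $\iota$, and both divisors are fibres of the unique degree-two map to $\mathbb P^1$; then $(x',y')=(\iota y,\iota x)$. So the fibres of $\delta$ through points off $\Delta$ have at most two points, and $\delta$ is generically finite onto its image.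

Let $A=\delta^*(\text{very ample})$. It is base point free and big, and $A|_\Delta\cong\mathcal O_\Delta$. Pulling back a section that is nonzero at $0\in\mathrm{Jac}(D)$ gives $\sigma\in H^0(S,A)$ with no zero on $\Delta$. As $A$ is big, Kodaira's lemma gives an $m$ and sections $0\ne b_j\in H^0(S,A^m\otimes\mathrm{pr}_j^*T_D)$, $j=1,2$.

*A first attempt on $S$, and where it stops.* Take $v=(b_1,b_2)\in H^0(S,T_S\otimes A^m)$. Both components are nonzero, so $\mathcal K_{\mathcal F}$ is big by Lemma 6, and $K_{\mathcal F}=A^m(-Z)$ with $Z$ the divisorial zero locus of $v$. If $\Delta\not\subset Z$, then $K_{\mathcal F}\cdot\Delta=-Z\cdot\Delta\le0$ and Lemma 7 would put the genus $\ge 2$ curve $\Delta$ into $Bs(\mathcal F)$. But $b_j|_\Delta$ is a section of $(A^m\otimes\mathrm{pr}_j^*T_D)|_\Delta\cong T_D$, which has negative degree, so $b_j|_\Delta=0$ and $\Delta\subset Z$. As $\Delta^2=2-2g(D)<0$, the sign of $-Z\cdot\Delta$ is no longer controlled. By Theorem 4 no repair exists on a surface: there the curves in $Bs(\mathcal F)$ have geometric genus $\le 1$.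

The remedy is to add at least one more factor $C$. In the direction of $C$ the coefficient of $v$ need only be a section of $A^m$ on $S$, and $\sigma^m$ has no zero on $\Delta$. So $v$ does not vanish along $C\times\Delta$.

*Proof of Theorem 1.* Let $n\ge3$, let $D,C_1,\dots,C_{n-2}$ be smooth projective curves of genus $\ge2$, and put
$$X=C_1\times\dots\times C_{n-2}\times S,\qquad V=C_1\times\dots\times C_{n-2}\times\Delta .$$
A rational curve in $X$ would have constant projections to all factors, so $X$ contains none. $V\cong\prod C_i\times D$ has ample canonical bundle. Take $A,\sigma,m,b_1,b_2$ from Step 1.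

**Step 2: the foliation.** We build a twisted vector field with all components nonzero that does not vanish along $V$. Let $A_i$ be a line bundle on $C_i$ of large degree, $0\ne\beta_i\in H^0(A_i)$, $0\ne\alpha_i\in H^0(A_i\otimes T_{C_i})$, and $L=A_1\boxtimes\dots\boxtimes A_{n-2}\boxtimes A^m$. Define $v\in H^0(X,T_X\otimes L)$ by the components
$$\alpha_i\prod_{l\ne i}\beta_l\cdot\sigma^m\ \text{ along }T_{C_i}\ (1\le i\le n-2),\qquad \prod_l\beta_l\cdot b_j\ \text{ along the }j\text{-th factor of }S .$$
All $n$ components are nonzero, and the first does not vanish identically on $V$, because $\sigma$ has no zero on $\Delta$. Let $Z\ge0$ be the divisorial part of the zeros of $v$. Then $V\not\subset Z$, and $v$ defines a foliation with $K_{\mathcal F}=L(-Z)$.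

**Step 3: bigness.** Lemma 6, applied to the $n$ projections of $X$ onto its curve factors, shows that $\mathcal K_{\mathcal F}$ is big.

**Step 4: $V$ lies in the base locus.** $V$ is covered by the curves $\gamma_c=\{c\}\times\Delta$, $c\in\prod C_i$, and $L\cdot\gamma_c=m\deg A|_\Delta=0$. For general $c$, $\gamma_c\not\subset Z$, so $K_{\mathcal F}\cdot\gamma_c=-Z\cdot\gamma_c\le0$. By Lemma 7, $V\subset Bs(\mathcal F)$. Being a prime divisor, $V$ is an irreducible component. It contains no rational curve, so it is not uniruled. $\square$

*Remark.* This $V$ is invariant: since $b_j|_\Delta=0$, the field $v|_V$ has no component along $S$. So $\mathcal F_V$ is tangent to the fibres of $V\to\Delta$. If $Z_V\ge 0$ is the divisor of zeros of $v|_V$, then $K_{\mathcal F_V}=L|_V(-Z_V)$ satisfies $K_{\mathcal F_V}\cdot\gamma_c\le0$ for general $c$, so it is not big by (F), and $\mathcal K_{\mathcal F_V}$ is not big by Lemma 5(e). Thus Theorem 1 is an instance of the mechanism of Theorem 2, which we prove next.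

## Invariant subvarieties with a canonical sheaf that is not big

*Proof of Theorem 2.* Let $M_\alpha$ be big, $\pi=\pi_\alpha$, and suppose $V\not\subset\pi(\mathbf B_+(M_\alpha))$. We show that $\mathcal K_{\mathcal F_V}$ is big. The plan is to restrict $M_\alpha$ to $V$. For this $\pi$ should be an isomorphism at the generic point of $V$, which is not clear when $V$ has codimension $\ge2$: a priori $V$ could lie under the exceptional locus. Put
$$U=X\setminus\bigl(\mathrm{Sing}(\mathcal F)\cup\pi(\mathbf B_+(M_\alpha))\bigr),$$
an open set that meets $V$.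

**Step 1: $\pi$ is an isomorphism over $U$.** This makes strict transforms of $V$ available. Over $U$ we have $I_{\mathcal F}=\mathcal O$, so $\pi^*K_{\mathcal F}$ is generated there by functionals $\langle\omega,\cdot\rangle=\langle\nu_\alpha^*\omega,\cdot\rangle\in M_\alpha$, $\omega\in\Omega_X$. So $M_\alpha=\pi^*K_{\mathcal F}(E)$ over $U$ with $E\ge0$, and $E$ is exceptional by Lemma 5(c). Let $c$ be a complete curve in a fibre of $\pi$ over $U$. It is not contained in $\mathbf B_+(M_\alpha)$, so by (F)
$$E\cdot c=M_\alpha\cdot c>0 .$$
Thus $E$ is $\pi$-nef over $U$. The negativity lemma (Kollár–Mori, *Birational Geometry of Algebraic Varieties*, Lemma 3.39) says: for a proper birational morphism of normal varieties, if $-B$ is relatively nef and the pushforward of $B$ is effective, then $B$ is effective. Apply it to $B=-E$, whose pushforward is $0$: we get $-E\ge0$, so $E=0$. But then $E\cdot c>0$ is impossible, so no curves over $U$ are contracted. Hence $\pi$ is finite and birational onto the normal variety $U$, an isomorphism. As in the proof of Lemma 5(c), $\nu_\alpha$ is then an isomorphism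 over $U$ too.

**Step 2: the varieties on which we compare.** Let $V'\subset Y_\alpha$ and $V''\subset X_\alpha$ be the strict transforms of $V$. By Step 1, $V''$ is $\mathcal F_\alpha$-invariant and not in $\mathrm{Sing}(\mathcal F_\alpha)$. Also $V'\not\subset\mathbf B_+(M_\alpha)$, so $M_\alpha|_{V'}$ is big by (F). Choose a smooth projective $V_1$ with birational morphisms $V_1\to V''$ and $V_1\to\hat V$, and a log resolution $k:\tilde V\to V_1$ of $\mathcal J_{\mathcal F_{V_1}}$ with a compatible birational morphism $j:\tilde V\to V'$. Let $i:V_1\to X_\alpha$ be the resulting map, so $ik=\mu_\alpha j$.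

**Step 3: restriction of forms gives $j^*M_\alpha\subset k^*\mathcal K_{\mathcal F_{V_1}}$.** At the generic point of $V$ a generator $v$ of $\mathcal F$ is nonzero and tangent to $V$, so it restricts to a generator of $\mathcal F_V$. There $M_\alpha=K_{\mathcal F}$, so the generic fibre of $j^*M_\alpha$ is identified with
$$\mathfrak K_V=\mathrm{Hom}(T_{\mathcal F_V,\eta_V},\mathbb C(V)),$$
and the line bundle $j^*M_\alpha$ embeds in the constant sheaf $\mathfrak K_V$. By Lemma 5(a), $\mu_\alpha^*\Omega_{X_\alpha}\to M_\alpha$ is surjective, so the image of $j^*M_\alpha$ is generated by the elements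
$$\langle\omega,v\rangle|_V=\langle i^*\omega,v|_V\rangle,\qquad\omega\in\Omega_{X_\alpha}.$$
Since $i^*\omega\in\Omega_{V_1}$, these lie in the image of $\Omega_{V_1}$, which generates $k^*\mathcal K_{\mathcal F_{V_1}}$ by Lemma 5(a). So $j^*M_\alpha\subset k^*\mathcal K_{\mathcal F_{V_1}}$.

**Step 4: end.** $j^*M_\alpha$ is the pullback of $M_\alpha|_{V'}$ by a birational morphism, so it is big; hence $k^*\mathcal K_{\mathcal F_{V_1}}$ is big, and by Lemma 5(d) $\mathcal K_{\mathcal F_V}$ is big. So if $\mathcal K_{\mathcal F_V}$ is not big, then $V\subset\pi_\alpha(\mathbf B_+(M_\alpha))$ for every $\alpha$ with $M_\alpha$ big. The last sentence of the theorem is the case of curves. $\square$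

## Realizing a given foliated variety as a component of $Bs(\mathcal F)$

*Proof of Theorem 3.* We need an ambient $X$ with maps to curves as in Lemma 6, containing a divisor birational to $V$, and then a foliation extending $\mathcal G$.

**Step 1: a generically finite map from $V\times\mathbb A^1$ that contracts $V\times0$.** Let $h_1,\dots,h_{n-1}$ be a transcendence basis of $\mathbb C(V)$, $V^\circ\subset V$ a nonempty open set on which they are regular, $U=V^\circ\times\mathbb A^1$ with coordinate $t$ on $\mathbb A^1$, and
$$f=(th_1,\dots,th_{n-1},t):U\to(\mathbb P^1)^n .$$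
$\mathbb C(V)(t)$ is algebraic over $\mathbb C(th_1,\dots,th_{n-1},t)$, so $f$ is dominant and generically finite. And $f(V^\circ\times0)=0:=(0,\dots,0)$.

**Step 2: replace $\mathbb P^1$ by a curve of genus $\ge2$ without changing $V^\circ$.** Let $q:D\to\mathbb P^1$ be finite, $D$ a smooth projective curve of genus $\ge2$, $q$ unramified over $0$ (for instance a double cover branched over six points of $\mathbb C^*$), and $o\in q^{-1}(0)$. The map $\tilde U=U\times_{(\mathbb P^1)^n}D^n\to U$ is finite, and it is étale at the points $s(x)=((x,0),(o,\dots,o))$, $x\in V^\circ$, because $q^n:D^n\to(\mathbb P^1)^n$ is étale at all points over $0$. So $\tilde U$ is smooth near $s(V^\circ)$, and the irreducible set $s(V^\circ)$ lies in exactly one irreducible component $X^1$ of $\tilde U$. $X^1$ is smooth along $s(V^\circ)$, has dimension $n$, and dominates $U$. Its projection $p$ to $D^n$, followed by $q^n$, is the dominant map $X^1\to U\to(\mathbb P^1)^n$; so $p$ is dominant and generically finite.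

**Step 3: compactify.** Take a projective closure of $X^1$ and resolve singularities without changing the regular locus $X^1_{reg}$. Eliminate the indeterminacy of $p$ by blow-ups over its indeterminacy locus, again without changing $X^1_{reg}$. Finally apply embedded resolution to the closure of $s(V^\circ)$, with centers over its singular locus, which is disjoint from $s(V^\circ)\cong V^\circ$. The result is a smooth projective $X$ of dimension $n$, a generically finite morphism $p=(p_i):X\to D^n$, and a smooth prime divisor $V'\subset X$ birational to $V$. Let $\mathcal G'$ be the transform of $\mathcal G$ on $V'$. By Lemma 5(d), $\mathcal K_{\mathcal G'}$ is not big.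

**Step 4: extend $\mathcal G'$ to a foliation $\mathcal F$ transverse to all the maps $p_i$.** If $V'=\{x_1=0\}$ locally, $T_X(-\log V')$ is generated by $x_1\partial_1,\partial_2,\dots,\partial_n$, and restriction to $V'$ is a surjection $T_X(-\log V')\to T_{V'}$. Let $\mathcal Q$ be its kernel; off $V'$ it equals $T_X$. Let $H$ be ample and $m\gg0$, so that $H^1(\mathcal Q\otimes H^m)=0$, $\mathcal Q\otimes H^m$ is globally generated, and there is $0\ne g\in H^0(V',T_{\mathcal G'}\otimes H^m)$. By the vanishing, $g$ lifts to $v_0\in H^0(T_X(-\log V')\otimes H^m)$. Put $v=v_0+w$ with $w\in H^0(\mathcal Q\otimes H^m)$. For each $i$ there is $w$ with $dp_i(w)\not\equiv0$, because $dp_i\not\equiv0$ and $\mathcal Q\otimes H^m$ is globally generated and generically equal to $T_X\otimes H^m$. So $\{w:dp_i(v_0+w)\equiv0\}$ is empty or a proper affine subspace. Finitely many proper affine subspaces do not fill a complex vector space, so some $w$ gives $dp_i(v)\not\equiv0$ for all $i$. Let $\mathcal F$ be the saturated foliation generated by $v$.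

**Step 5: conclusion.** $v|_{V'}=g\not\equiv0$ is tangent to $\mathcal G'$. At a general point of $V'$ the field $v$ is nonzero, so it generates $\mathcal F$ there. Hence $V'\not\subset\mathrm{Sing}(\mathcal F)$, $V'$ is invariant, and $\mathcal F_{V'}=\mathcal G'$. By Lemma 6, $\mathcal K_{\mathcal F}$ is big. By Theorem 2, $V'\subset Bs(\mathcal F)$, and a prime divisor in $Bs(\mathcal F)$ is a component.

If $V$ is an elliptic curve, with its only foliation $T_V$, then $K_V$ is not big and $V'\cong V$ is an elliptic curve, which is not uniruled: a counterexample on a surface. $\square$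

## Reduced singularities of foliations on surfaces

The rest of the notes proves Theorem 4. From now on all varieties $X$ are surfaces, and $K$ denotes the canonical bundle of the foliation on whichever surface is under discussion. One half is done: if $\Gamma$ is invariant of geometric genus $\le1$, then $\Gamma\not\subset\mathrm{Sing}(\mathcal F)$, which is finite, and $\Gamma\subset Bs(\mathcal F)$ by Theorem 2. For the other half let
$$\Gamma\subset X\ \text{ be either not invariant, or invariant of geometric genus } g\ge2 .\tag{1}$$
We must find one $\alpha$ with $M_\alpha$ big and $\Gamma\not\subset\pi_\alpha(\mathbf B_+(M_\alpha))$. Only finitely many points of $X$ have a positive-dimensional fibre, so the only curve in $Y_\alpha$ mapping onto $\Gamma$ is the strict transform. So it is enough that the strict transform of $\Gamma$ is not contained in $\mathbf B_+(M_\alpha)$.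

**Definition (reduced singularity).** A singular point is reduced if the eigenvalues of the linear part of a generator $v$ satisfy, in some order, $\lambda_1\ne0$ and $\lambda_2/\lambda_1\notin\mathbb Q_{>0}$. It is nondegenerate if $\lambda_2\ne0$, and a saddle-node if $\lambda_2=0$.

For example $x\partial_x-y\partial_y$ and $x^2\partial_x+y\partial_y$ are reduced at the origin, and $x\partial_x+2y\partial_y$ is not.

We recall the textbook facts. *Seidenberg's theorem*: finitely many blow-ups of points make all singularities reduced. A reduced singularity has exactly two formal separatrices (irreducible invariant formal curves); they are smooth and transverse. In suitable formal coordinates in which these are the axes, $v$ is, up to a unit,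
$$\text{nondegenerate: } v=xA\partial_x+yB\partial_y,\ A,B\text{ units},\ I=(x,y);$$
$$\text{saddle-node: } v=x^\mu\partial_x+y(1+\nu x^{\mu-1})\partial_y,\ \mu\ge2,\ I=(x^\mu,y).$$
For a saddle-node $\{y=0\}$ is called the weak and $\{x=0\}$ the strong separatrix. The coefficient ideal does not depend on coordinates or units and commutes with completion, so it may be computed formally.

**Lemma 8.** Let $\pi$ be the blow-up of a point $p$, $E$ the exceptional curve, $K'$ the new canonical bundle.

(a) If $p$ is a reduced singularity, then $K'=\pi^*K$, $E$ is invariant, and $E$ carries exactly two singular points, on the strict transforms of the two separatrices. Both are reduced, with separatrices $E$ and that strict transform. If $p$ is nondegenerate, so are both points. If $p$ is a saddle-node, one gets a saddle-node with the same $\mu$ on the weak separatrix, whose weak separatrix is the strict transform of the old one, and a nondegenerate point on the strong separatrix.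

(b) If $p$ is regular, then $K'=\pi^*K+E$, and $E$ is invariant with one singular point, which is reduced.

(c) If $p$ is any singular point, then $K'\le\pi^*K$.

*Proof.* (a) Nondegenerate case: with $y=xt$ the field becomes $xA\partial_x+t(B-A)\partial_t$. As $\lambda_2/\lambda_1\ne1$, $B-A$ is nonzero along $E=\{x=0\}$ (on $E$ both $A$ and $B$ take their values at $p$), so the only zero on $E$ in this chart is $t=0$, with eigenvalues $\lambda_1,\lambda_2-\lambda_1$. Their ratio $\lambda_2/\lambda_1-1$ is nonzero, and it is not in $\mathbb Q_{>0}$, since otherwise $\lambda_2/\lambda_1\in\mathbb Q_{>0}$. The other chart is symmetric. Saddle-node: with $y=xt$ we get $x^\mu\partial_x+t(1+(\nu-1)x^{\mu-1})\partial_t$, whose only zero on $E$ is $t=0$, a saddle-node with the same $\mu$, weak separatrix $\{t=0\}$ and strong separatrix $E$. With $x=sy$ we get $y(1+\nu x^{\mu-1})\partial_y+s(x^{\mu-1}-1-\nu x^{\mu-1})\partial_s$ where $x=sy$, and at $s=y=0$ the eigenvalues are $1,-1$. In all cases the lifted field has isolated zeros, so it generates the new foliation, that is, $K'=\pi^*K$.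

(b) Take $v=\partial_x$. With $y=xt$ it lifts to $\partial_x-(t/x)\partial_t$, so $x\partial_x-t\partial_t$ generates, with one zero on $E$, eigenvalue ratio $-1$. With $x=sy$ it lifts to $y^{-1}\partial_s$, so $\partial_s$ generates. Hence $T_{\mathcal F'}=\pi^*T_{\mathcal F}(-E)$.

(c) A vector field vanishing at $p$ lifts to the blow-up, so $\pi^*T_{\mathcal F}\subset T_{\mathcal F'}$. $\square$

Consequently blow-ups of reduced foliations are reduced. Conversely, let a $(-1)$-curve $E$ be contracted, $K=\pi^*K'+cE$ with $K'$ now on the contracted surface. Then $K\cdot E=-c$; the image point is regular exactly when $c=1$, and $c\le0$ if it is singular.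

**Lemma 9.** Let $C$ be an irreducible curve on a smooth projective surface with a foliation.

(a) If $C$ is not invariant, $(K+C)\cdot C\ge0$.

Now assume all singularities are reduced.

(b) If $C$ is invariant with geometric genus $g$, then $C$ is smooth except for nodes at singular points of the foliation, and $K\cdot C=2g-2+\tilde Z$ with $\tilde Z=\sum z_p$ over the points $p$ of the normalization above $\mathrm{Sing}$, where $z_p\ge1$ is the vanishing order of $v$ along the branch. At a nondegenerate point or along a strong separatrix $z_p=1$; along a weak separatrix $z_p=\mu\ge2$.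

(c) If $C$ is invariant and smooth, $C^2=\sum_pCS(C,p)$ over $p\in C\cap\mathrm{Sing}$. If $z_p=1$, then $CS(C,p)$ is the quotient (transverse eigenvalue)/(tangent eigenvalue). So if $z_p=1$ and $CS(C,p)\ne0$, then $p$ is nondegenerate; along a strong separatrix $CS=0$. Two smooth invariant curves through a nondegenerate point have mutually inverse $CS$ there.

(d) Two distinct invariant curves meet only at singular points, transversally, and at each such point they are the two separatrices.

*Proof.* (a) The map $T_{\mathcal F}|_C\to\mathcal O_C(C)$, $v\mapsto v(\varphi)|_C$ with $\varphi$ a local equation, is nonzero. It is a nonzero section of $(K+C)|_C$, whose degree is therefore $\ge0$.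

(b), (d) At a point where $v\ne0$ there is a single smooth leaf germ. At a singular point each branch of an invariant curve is one of the two separatrices. This gives (d) and the first part of (b). The field $v$ restricts to every branch, so there is a nonzero map from the pullback of $T_{\mathcal F}$ to the tangent bundle of the normalization, with zero divisor $\sum z_pp$. Degrees give $-K\cdot C+\tilde Z=2-2g$. The values of $z_p$ are read off the normal forms.

(c) This is the Camacho–Sad theorem. If $C=\{y=0\}$ and $v=a\partial_x+yb\,\partial_y$, then $CS=\mathrm{Res}_{x=0}\frac{b(x,0)}{a(x,0)}dx$. If $a(x,0)$ has a simple zero, this is the quotient of eigenvalues. The rest follows. $\square$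

## A minimal reduced model and the negative part of $K$

**Step A: reduction to a minimal reduced surface.** We pass to a model with reduced singularities and as few curves as possible. Some $M_\alpha$ is big. By Seidenberg's theorem there is $X'\to X_\alpha$ with reduced singularities. By Lemma 5(d) $M_{X'}$ is big, hence so is $K_{X'}$ (Lemma 5(e) for the single sheaf: $M_{X'}$ is $K_{X'}$ pulled back, minus an effective divisor). Among the smooth projective surfaces with reduced foliation dominated by $X'$ choose one, $X_m$, of minimal Picard number. Sections of $mK_{X'}$ restrict to sections of $mK_{X_m}$ off finitely many points and extend, so $K=K_{X_m}$ is big. By Lemma 8 the curves contracted by $X'\to X_m$ are invariant and rational. So by (1) the strict transform of $\Gamma$ in $X'$ is not contracted; its image in $X_m$ is still called $\Gamma$.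

Minimality means: *no $(-1)$-curve on $X_m$ can be contracted so that the foliation stays reduced.*

We recall: $K$ big has a Zariski decomposition $K=P+N$, with $P$ nef, $N\ge0$, $P$ orthogonal to the components of $N$, whose intersection matrix is negative definite (or $N=0$); $P^2=\mathrm{vol}(K)>0$. Let $R$ be the set of curves $C$ with $P\cdot C=0$. It contains the components of $N$. By the Hodge index theorem the intersection form is negative definite on $P^\perp\subset N^1$. Distinct curves in $R$ are independent in $N^1$: a relation gives $D_+\equiv D_-$ with effective $D_\pm$ without common component, so $D_+^2=D_+\cdot D_-\ge0$, hence $D_+\equiv0$ and $D_+=0$; likewise $D_-=0$. So $R$ is finite and its intersection matrix is negative definite.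

**Lemma 10.** Let $C_1,\dots,C_s$ be distinct irreducible curves with negative definite intersection matrix and $D=\sum d_iC_i$. If $D\cdot C_i\le0$ for all $i$, then $D\ge0$. If $D\cdot C_i\ge0$ for all $i$, then $D\le0$.

*Proof.* Write $D=D^+-D^-$ with effective parts without common component. In the first case $0\ge D\cdot D^-=D^+\cdot D^--(D^-)^2\ge-(D^-)^2$, so $(D^-)^2\ge0$ and $D^-=0$. For the second case replace $D$ by $-D$. $\square$

In particular, if $Q$ is the intersection matrix, $B=-Q^{-1}$ has entries $\ge0$.

**Lemma 11.** On $X_m$, every curve in $R$ is invariant of geometric genus $0$, and all coefficients of $N$ are $<1$.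

The idea is to write $N$ down explicitly. Curves in $R$ with $K\cdot C<0$ start chains of rational curves, and $N$ turns out to be carried by these chains.

*Proof.* **Step B: building chains.** A non-invariant $C\in R$ has $K\cdot C\ge-C^2>0$ by Lemma 9(a). So let $\Gamma_1\in R$ with $K\cdot\Gamma_1<0$; it is invariant. From $2g-2+\tilde Z<0$ we get $g=0$, $\tilde Z\le1$. If $\tilde Z=0$, then $\Gamma_1$ is smooth and $\Gamma_1^2=0$ by Lemma 9(c), contradicting negative definiteness. So $\tilde Z=1$, $K\cdot\Gamma_1=-1$, and $\Gamma_1$ is smooth with one singular point $p_1$, $z_{p_1}=1$. Put $e_1=-\Gamma_1^2\geq 1$. If $e_1=1$, contract $\Gamma_1$: $K=\pi^*K'+\Gamma_1$, so the image point is regular and the foliation stays reduced, contradicting minimality. So $e_1\ge2$. Since $CS(\Gamma_1,p_1)=-e_1\ne0$ and $z_{p_1}=1$, $p_1$ is nondegenerate. Put $x_1=e_1>1$.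

Inductively suppose we have distinct smooth rational $\Gamma_1,\dots,\Gamma_j\in R$ with $\mathrm{Sing}\cap\Gamma_i=\{p_{i-1},p_i\}$ of two points (only $p_1$ for $i=1$), $p_i=\Gamma_i\cap\Gamma_{i+1}$ for $i<j$, all $p_i$ nondegenerate, $CS(\Gamma_i,p_i)=-x_i$ with $x_i>1$, and $e_i=-\Gamma_i^2\ge2$. If $p_j=p_l$ for some $l\le j-2$, then $\Gamma_j$ would be one of the two curves $\Gamma_l,\Gamma_{l+1}$ through $p_l$, which is false; and $p_j\ne p_{j-1}$. So $p_j$ lies on no $\Gamma_i$ with $i<j$.

Suppose the other separatrix at $p_j$ lies in a curve $\Gamma_{j+1}\in R$. It is invariant, different from $\Gamma_j$ (which is smooth at $p_j$) and from $\Gamma_1,\dots,\Gamma_{j-1}$. If it is smooth, $CS(\Gamma_{j+1},p_j)=-1/x_j$. Since $\tilde Z(\Gamma_{j+1})\ge1$, we have $K\cdot\Gamma_{j+1}\ge-1$.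

* $K\cdot\Gamma_{j+1}=-1$: then $g=0$, $\tilde Z=1$, the curve is smooth with only singular point $p_j$, and $\Gamma_{j+1}^2=-1/x_j\in(-1,0)$ is not an integer. Impossible.
* $K\cdot\Gamma_{j+1}=0$: since $\tilde Z\ge1$, we have $g=0$, $\tilde Z=2$. One point of the normalization lies over $p_j$, with order $1$; the other separatrix at $p_j$ is $\Gamma_j$, so there is no second one over $p_j$. Hence there is exactly one further singular point $p_{j+1}$, of order $1$, and $\Gamma_{j+1}$ is smooth. With $e_{j+1}=-\Gamma_{j+1}^2\ge1$, Lemma 9(c) gives $CS(\Gamma_{j+1},p_{j+1})=-x_{j+1}$ with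
$$x_{j+1}:=e_{j+1}-\frac1{x_j}>0 ,\tag{2}$$
so $p_{j+1}$ is nondegenerate. Suppose $e_{j+1}=1$ and contract $E=\Gamma_{j+1}$ to $q$. As $K\cdot E=0$ we have $K=\pi^*K'$, so $q$ is singular and a generator at $q$ lifts to a generator near $E$, which restricts on $E$ to the projectivized linear part. This has two simple zeros $p_j,p_{j+1}$, so the linear part at $q$ has two distinct eigenvalues $\mu_1\ne\mu_2$, with $\mu_1$ for the direction of $p_j$. In coordinates $y=xt$ at $p_j$, the eigenvalue transverse to $E$ is $\mu_1$ and the one along $E$ is $\mu_2-\mu_1$. So $\mu_1/(\mu_2-\mu_1)=CS(E,p_j)=-1/x_j$, whence $\mu_1\ne0$ and $\mu_2/\mu_1=1-x_j<0$. Thus $q$ is reduced, contradicting minimality. So $e_{j+1}\ge2$, $x_{j+1}>1$, and the chain continues.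
* $K\cdot\Gamma_{j+1}>0$, or there is no such $\Gamma_{j+1}\in R$: stop.

$R$ is finite, so this gives maximal chains $\Gamma_1,\dots,\Gamma_r$, one for each curve of $R$ with $K\cdot\Gamma_1<0$. In a chain $K\cdot\Gamma_1=-1$ and $K\cdot\Gamma_i=0$ for $i\ge2$; neighbors meet once, and non-neighbors are disjoint.

**Step C: distinct chains are disjoint.** This makes the intersection matrix of all chains block diagonal. Suppose a curve $\Gamma_j$ of one chain meets a different curve $C$ of another chain. They meet at a singular point of $\Gamma_j$. If it is $p_{j-1}$, then $C=\Gamma_{j-1}$. If it is $p_j$, then $C\in R$ contains the other separatrix and $K\cdot C\le0$, so $C=\Gamma_{j+1}$ by Step B. Either way the chains have a common curve. So let $\Gamma_j=\Gamma'_l$ be common. If $j=1$ or $l=1$, then $K\cdot\Gamma_j=-1$, so $j=l=1$ and the chains agree. Let $j,l\ge2$. If $p_j=p'_l$, then $p_{j-1}=p'_{l-1}$, so $\Gamma_{j-1}=\Gamma'_{l-1}$, traversed again in the same direction; descending we reach a common first curve, and the chains agree. If $p_j=p'_{l-1}$, then $-x_j=CS(\Gamma_j,p_j)=CS(\Gamma'_l,p'_{l-1})=-1/x'_{l-1}$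 with $x_j,x'_{l-1}>1$, which is impossible.

**Step D: the candidate $N_c$.** By negative definiteness there is a unique $N_c$ supported on the chains with $N_c\cdot\Gamma_i=K\cdot\Gamma_i$ on all chain curves. These numbers are $\le 0$, so $N_c\ge0$ by Lemma 10. On one chain, with coefficients $n_i$, $n_0:=1$ and $n_{r+1}:=0$, the equations read
$$e_in_i=n_{i-1}+n_{i+1}\qquad(1\le i\le r).$$
(For $r=1$: $n_1=1/e_1$.) As $e_i\ge2$ and $n_i\geq 0$, $n_{i-1}-n_i\ge n_i-n_{i+1}$, so all differences are $\ge n_r-n_{r+1}=n_r$. If $n_r=0$, the equations give $n_{r-1}=\dots=n_0=0$, which is false. So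
$$0<n_r<\dots<n_1<n_0=1,\qquad 2n_r\le e_rn_r=n_{r-1}\le1,\ \text{ so } n_r\le\tfrac12 .$$

**Step E: claim.** *$(K-N_c)\cdot C\ge0$ for all $C\in R$, with $>0$ if $C$ is non-invariant or of geometric genus $\ge1$.* On chain curves the number is $0$ (and they are invariant of genus $0$). Let $C\in R$ not be in a chain; then $K\cdot C\ge0$. Note that an invariant such $C$ can meet a chain only at its last point $p_r$, because at the other $p_i$ both separatrices are chain curves.

(i) *$C$ not invariant.* Let $m_j=C\cdot\Gamma_j$ over all chain curves, $Q$ the intersection matrix of the chains, $B=-Q^{-1}\ge0$. On one chain $n_j=B_{1j}$, since $N_c\cdot\Gamma_i=-\delta_{i1}$. We show $B_{1j}\le B_{jj}$. The vector $x=Be_j$ ($e_j$ the $j$-th unit vector) is $\ge0$ and satisfies $x_{i+1}=e_ix_i-x_{i-1}$ for $i<j$, with $x_0=0$. Then $x_{i+1}-x_i\ge x_i-x_{i-1}$ and $x_1-x_0\ge0$, so $x$ is nondecreasing up to index $j$, and $x_1\le x_j$. Since the $m_j$ are integers $\ge0$ and $B\ge0$,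
$$N_c\cdot C=\sum m_jn_j\le\sum m_jB_{jj}\le\sum m_j^2B_{jj}\le m^TBm .$$
The divisor $C^*=C+\sum(Bm)_j\Gamma_j$ is orthogonal to the chains and nonzero, so $0>C^{*2}=C^*\cdot C=C^2+m^TBm$. Hence $N_c\cdot C<-C^2\le K\cdot C$.

(ii) *$C$ invariant, $K\cdot C=0$.* If $g\geq 1$, then $g=1$, $\tilde Z=0$, so $C$ is smooth with $C^2=0$, a contradiction; so $g=0$. If $C$ met a chain at $p_r$, then $C\in R$ would contain the other separatrix there, with $K\cdot C=0$, and the chain would continue. So $N_c\cdot C=0$.

(iii) *$C$ invariant, $K\cdot C>0$.* Let $c$ be the number of chains whose end point $p_r$ lies on $C$. These points are distinct by Step C, $C$ has one branch there, transverse to $\Gamma_r$, with $z=1$. So $c\le\tilde Z$, and $N_c\cdot C$ is the sum of the $c$ numbers $n_r\le\frac12$. If $g\ge1$: either $c=0$ and $N_c\cdot C=0<K\cdot C$, or $N_c\cdot C<c\le\tilde Z\le K\cdot C$. If $g=0$, then $K\cdot C=\tilde Z-2$ and $\tilde Z\ge3$. For $\tilde Z\ge4$, $N_c\cdot C\le\tilde Z/2\le\tilde Z-2$. For $\tilde Z=3$, $c\le2$: $N_c\cdot C\le1=K\cdot C$. The remaining case $\tilde Z=c=3$ cannot occur.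 Indeed then $C$ is smooth, all its singular points are chain end points, and by Lemma 9(c) $C^2=-\sum_{i=1}^31/x_r^{(i)}$, where $x_r^{(i)}$ is the last $x$ of the $i$-th chain. Let $C^*=C+\sum c_j\Gamma_j$ be orthogonal to the chains. On one chain, with $c_0=0$ and $c_{r+1}=1$, orthogonality reads $c_{j+1}=e_jc_j-c_{j-1}$. By (2) and induction $c_{j+1}=x_jc_j$, so $c_r=1/x_r$. Hence $C^{*2}=C^*\cdot C=C^2+\sum1/x_r^{(i)}=0$, contradicting negative definiteness. The claim is proved.

**Step F: $N=N_c$.** For $C\in R$, $(N-N_c)\cdot C=(K-N_c)\cdot C\ge0$, because $P\cdot C=0$. By Lemma 10, $N\le N_c$. So $N_c-N$ is supported on chain curves; it is orthogonal to them, since $N\cdot\Gamma_i=K\cdot\Gamma_i=N_c\cdot\Gamma_i$. Hence $N=N_c$, with coefficients $<1$. Then $(K-N_c)\cdot C=P\cdot C=0$ for all $C\in R$, and the claim shows that $C$ is invariant of geometric genus $0$. $\square$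

By (1) and Lemma 11, $\Gamma\notin R$, so $P\cdot\Gamma>0$ and $\Gamma\not\subset\mathrm{Supp}\,N$.

## A tower of blow-ups along which $\mathrm{vol}(M_k)\to\mathrm{vol}(K)$

We now have $P\cdot\Gamma>0$ for the positive part of $K$. But the base locus is defined by the sheaves $M=K-T$, where $T\geq 0$ is the divisor of the coefficient ideal. On the log resolution of $X_m$ itself, the loss $T$ can be so large that $M$ is not even big. The remedy is to let the model vary: in a high blow-up, the loss becomes small.

**The surfaces.** If $\Gamma$ is not invariant, put $Z_0=X_m$. If $\Gamma$ is invariant, let $Z_0$ be the blow-up of $X_m$ at the nodes of $\Gamma$, so that the strict transform $\Gamma\subset Z_0$ is smooth. The nodes are reduced singularities, so $K:=K_{Z_0}$ is the pullback of the old $K$, and its Zariski decomposition $K=P+N$ is the pullback of the old one. At a node both separatrices are branches of $\Gamma$, and $N$ has only invariant components, none equal to $\Gamma$. So $N$ does not pass through the nodes, and on $Z_0$ its coefficients are still $<1$, its components are still invariant,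 $\Gamma\not\subset \mathrm{Supp}\,N$ and $P\cdot\Gamma>0$.

Let $Z_k$ be the blow-up of $Z_{k-1}$ at all singular points. Let $Y_k\to Z_k$ be the morphism that blows up each nondegenerate point once and, for a saddle-node with $I=(\xi^\mu,\eta)$, blows up $\mu$ times the point on the weak separatrix $\{\eta=0\}$. Then $I_{Z_k}\mathcal O_{Y_k}$ is invertible: with $\eta=\xi\eta_1$ one has $(\xi^\mu,\eta)=\xi\cdot(\xi^{\mu-1},\eta_1)$, with $\xi=s\eta$ it becomes $(\eta)$, and one repeats. An invertible ideal on a smooth surface is integrally closed, so $\mathcal J_{Z_k}\mathcal O_{Y_k}=I_{Z_k}\mathcal O_{Y_k}$, and $Y_k\to Z_k$ is a log resolution of $\mathcal J_{Z_k}$. Let $\rho:Y_k\to Z_0$. All centers are reduced singularities, so by Lemma 8(a) the canonical bundle always pulls back to the canonical bundle. Hence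
$$M_k:=M_{Z_k}=\rho^*K-T_k,\qquad T_k\ge0\text{ the divisor of }I_{Z_k}\mathcal O_{Y_k}.$$
By Lemma 5(b) for $Z_k\to Z_0$ we have $I_{Z_0}\mathcal O_{Y_k}\subset\mathcal O(-T_k)$, that is,
$$T_k(C)\le\mathrm{ord}_C(I_{Z_0})\quad\text{for every curve }C\subset Y_k.\tag{3}$$

**The exceptional chain over a point.** Fix $p\in\mathrm{Sing}(Z_0)$ with formal coordinates $x,y$ whose axes are the separatrices. By Lemma 8(a) every blow-up over $p$ takes place at the crossing of two consecutive members of a chain which initially consists of the two axes. So in $Y_k$ the exceptional curves over $p$ form a chain $C_1,\dots,C_q$, extended by the strict transforms $C_0=\{y=0\}$ and $C_{q+1}=\{x=0\}$. Put $a_i=\mathrm{ord}_{C_i}x$, $b_i=\mathrm{ord}_{C_i}y$, $c_i=-C_i^2$. Then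
$$b_ia_{i+1}-b_{i+1}a_i=1,\qquad c_ia_i=a_{i-1}+a_{i+1}\ (1\le i\le q),\tag{4}$$
with $(a_0,b_0)=(0,1)$, $(a_{q+1},b_{q+1})=(1,0)$; in particular $a_1=1$. The proof is by induction. Blowing up the crossing of members with vectors $u,w$ inserts a curve with vector $u+w$ and self-intersection $-1$; this keeps the determinants equal to $1$ and satisfies the second relation for the new curve. The self-intersections of the two neighbors drop by $1$, and for the neighbor with vector $u$ the relation $c\,a(u)=\dots+a(w)$ becomes $(c+1)a(u)=\dots+a(u+w)$, which is true. After one blow-up the vectors are $(0,1),(1,1),(1,0)$; after blowing up both singular points they are $(0,1),(1,2),(1,1),(2,1),(1,0)$.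

**Lemma 12.** Let $\mu$ be the maximum of the $\mu$'s of all saddle-nodes of $Z_0$ ($1$ if there are none), and $\varepsilon_k=\mu/(k+2)$. For every curve $C\subset Y_k$ over $p$, with vector $(a_C,b_C)$,
$$T_k(C)\le\varepsilon_k(a_C+b_C),\qquad T_k(C)\le\mu a_C,\qquad T_k(C)\le\mu b_C .\tag{5}$$

*Proof.* Let $s(a,b)=a+b$. If $u,w$ are the vectors of the two members through a singular point of $Z_k$ above $p$, then $s(u)+s(w)\ge k+2$: for $k=0$ the sum is $2$, and in each step $(u,w)$ is replaced by $(u,u+w)$ or $(u+w,w)$, which raises the sum by $s(u)\ge1$ or $s(w)\ge1$. If $C$ is not exceptional over $Z_k$, then $T_k(C)=0$. Otherwise $C$ lies over such a point; with local coordinates $\xi,\eta$ defining the two members and $\alpha=\mathrm{ord}_C\xi$, $\beta=\mathrm{ord}_C\eta$, its vector is $\alpha u+\beta w$, $\alpha,\beta\ge1$. At that point $I_{Z_k}$ is $(\xi,\eta)$, $(\xi^{\mu'},\eta)$ or $(\xi,\eta^{\mu'})$ with $\mu'\le\mu$ by Lemma 8(a), so $T_k(C)\le\mu\min(\alpha,\beta)$. Now $a_C+b_C=\alpha s(u)+\beta s(w)\ge\min(\alpha,\beta)(k+2)$. By (4) the first coordinates of $u,w$ are not both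 $0$, so $a_C\ge\min(\alpha,\beta)$; likewise $b_C\ge\min(\alpha,\beta)$. $\square$

**Lemma 13.** $\mathrm{vol}(M_k)\to\mathrm{vol}(K)=P^2$. So $M_k$ is big for $k\gg0$. Let $M_k=P_k+N_k$ be its Zariski decomposition. Then $P_k\le\rho^*P$; put $R_k=\rho^*P-P_k\ge0$ and $\bar R_k=\rho_*R_k$. Then $\bar R_k\to0$ numerically on $Z_0$, and every effective divisor $\le\bar R_k$ tends to $0$ numerically and coefficientwise.

*Proof.* **Step 1: volumes, by counting conditions.** $H^0(mM_k)$ is the space of sections of $mK$ on $Z_0$ that vanish to order $\ge mT_k(C)$ along all exceptional $C$. Since $\mathrm{ord}_C(x^iy^j)=ia_C+jb_C$, (5) shows that at $p$ the condition holds for every germ all of whose formal monomials $x^iy^j$ satisfy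
$$i\ge\mu m,\quad\text{or}\quad j\ge\mu m,\quad\text{or}\quad(i\ge\varepsilon_km\text{ and }j\ge\varepsilon_km).$$
These monomials generate an ideal of finite colength in the completed local ring; it comes from an ideal of the local ring with the same colength. The colength is the number of $(i,j)$ with $i,j<\mu m$ and ($i<\varepsilon_km$ or $j<\varepsilon_km$), at most $2(\varepsilon_km+1)(\mu m+1)$. So
$$h^0(mM_k)\ge h^0(mK)-2\,\#\mathrm{Sing}(Z_0)\,(\varepsilon_km+1)(\mu m+1).$$
Dividing by $m^2/2$, $\mathrm{vol}(M_k)\ge\mathrm{vol}(K)-4\,\#\mathrm{Sing}(Z_0)\,\varepsilon_k\mu$. Also $M_k\le\rho^*K$, so $\mathrm{vol}(M_k)\le\mathrm{vol}(K)$. As $\varepsilon_k\to0$, the first claim follows, and $P_k^2=\mathrm{vol}(M_k)\to P^2$.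

**Step 2: $P_k\le\rho^*P$.** This is the maximality of positive parts. Write $P_k-\rho^*P=\rho^*N-(T_k+N_k)=D^+-D^-$ with effective parts without common component. $D^+$ is supported on $\mathrm{Supp}\,\rho^*N$, where $\rho^*P$ has degree $0$; so $0\le P_k\cdot D^+=(D^+-D^-)\cdot D^+\le(D^+)^2$. As $\rho^*K=\rho^*P+\rho^*N$ is a Zariski decomposition, the form is negative definite on $\mathrm{Supp}\,\rho^*N$, and $D^+=0$.

**Step 3: $\bar R_k\to0$.** In $P^2-P_k^2=\rho^*P\cdot R_k+P_k\cdot R_k$ both terms on the right are $\ge0$ and the left side tends to $0$. So $P\cdot\bar R_k=\rho^*P\cdot R_k\to0$ and $R_k^2=\rho^*P\cdot R_k-P_k\cdot R_k\to0$. Since $R_k$ is $\rho^*\bar R_k$ plus an exceptional divisor, $\bar R_k^2\ge R_k^2$, so $\liminf\bar R_k^2\ge0$. Write $\bar R_k=t_kP+S_k$ in $N^1(Z_0)$ with $S_k\in P^\perp$. Then $t_kP^2=P\cdot\bar R_k\to0$, so $t_k\to0$, and $0\ge S_k^2=\bar R_k^2-t_k^2P^2\ge-o(1)$. The form is negative definite on $P^\perp$, so $S_k\to0$.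

**Step 4: effective parts.** Let $0\le D_k\le\bar R_k$ and let $H$ be an ample divisor on $Z_0$. Then $H\cdot D_k\le H\cdot\bar R_k\to0$. Every coefficient of $D_k$ is at most $H\cdot D_k$, since $H\cdot C\ge1$ for each curve. Any divisor class is a difference of ample classes $A_1-A_2$; choosing $c$ with $cH-A_i$ ample gives $0\le A_i\cdot D_k\le cH\cdot D_k\to0$. $\square$

Let $\Gamma'\subset Y_k$ be the strict transform of $\Gamma$. The aim of the next two sections is
$$P_k\cdot\Gamma'>0\quad\text{for }k\gg0.\tag{6}$$

## Degree on a non-invariant curve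

Suppose $\Gamma$ is not invariant. Convergence on $Z_0$ is not enough for (6), because $\Gamma'$ and $P_k$ also have exceptional parts. The inequality of Lemma 9(a) controls the exceptional part of $\Gamma'$, and convergence of volumes that of $P_k$.

Write $P_k=\rho^*\bar P_k-F_k$ and $\Gamma'=\rho^*\Gamma-G_k$ with $F_k,G_k$ exceptional and $\bar P_k=\rho_*P_k=P-\bar R_k\to P$ numerically. Then $P_k^2=\bar P_k^2+F_k^2$, so $F_k^2=P_k^2-\bar P_k^2\to0$. The canonical bundle of the foliation on $Y_k$ is $\rho^*K$ and $\Gamma'$ is not invariant, so by Lemma 9(a)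
$$0\le(\rho^*K+\Gamma')\cdot\Gamma'=(K+\Gamma)\cdot\Gamma+G_k^2 ,$$
and $-G_k^2\geq 0$ is bounded. The intersection form on exceptional curves is negative definite, so by Cauchy–Schwarz
$$P_k\cdot\Gamma'=\bar P_k\cdot\Gamma+F_k\cdot G_k\ge\bar P_k\cdot\Gamma-\sqrt{F_k^2\,G_k^2}\longrightarrow P\cdot\Gamma>0 .$$
This is (6).

## Degree on an invariant curve of genus $\ge2$

Suppose $\Gamma$ is invariant of genus $g\ge2$; it is smooth in $Z_0$. By Lemma 9(b), $K\cdot\Gamma=2g-2+\sum_pz_p$ over $p\in\Gamma\cap\mathrm{Sing}$. We show that passing from $\rho^*K$ to $P_k$ costs at most $\sum_pz_p$ on $\Gamma'$, up to terms tending to $0$; what remains is $2g-2>0$. Let $k\ge1$ and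
$$H_k=\rho^*K-P_k=T_k+N_k\ge0,\qquad\rho_*H_k=N+\bar R_k .$$

**Step 1: splitting $H_k$.** We separate the part of $H_k$ that meets $\Gamma$ at singular points along separatrices from a harmless rest. For $p\in\Gamma\cap\mathrm{Sing}$ choose formal coordinates with $\Gamma=\{y=0\}$ and $\{x=0\}$ the other separatrix. (For a saddle-node this may interchange the axes of the normal form.) If $\{x=0\}$ is a branch of an algebraic curve, call that curve $O(p)$; it is not $\Gamma$, as $\Gamma$ is smooth. By Lemma 9(d), every invariant curve $\ne\Gamma$ meeting $\Gamma$ is some $O(p)$, and at each point of $\Gamma$ through which it passes it is the other separatrix.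

Let $\gamma=\gamma_k$ be the coefficient of $\Gamma$ in $\rho_*H_k$. As $\Gamma\not\subset\mathrm{Supp}\,N$, Lemma 13 gives $\gamma_k\to0$. Let $S'$ be the part of $\rho_*H_k$ supported on curves different from $\Gamma$ and all the $O(p)$, and $R'$ its strict transform in $Y_k$. Components of $N$ are invariant, so those in $S'$ do not meet $\Gamma$; the rest of $S'$ is an effective divisor $\le\bar R_k$. So $S'\cdot\Gamma\to0$.

**Step 2: a convexity relation along the chain over $p$.** We want to bound the coefficient of $H_k$ along the curve $C_1$ that meets $\Gamma'$. Let $C_0=\Gamma',C_1,\dots,C_q,C_{q+1}$ be the chain over $p$, and let $\theta_i$ be the coefficient of $H_k$ along $C_i$ ($1\le i\le q$), $\theta_0=\gamma$, $\theta_{q+1}$ the coefficient of $O(p)$ in $\rho_*H_k$ ($0$ if there is no $O(p)$), $h_i=R'\cdot C_i\ge0$. Besides $R'$, the only components of $H_k$ that can meet $C_i$ are its neighbors in the chain and $C_i$ itself: another $O(p')$ through $p$ would be $O(p)$, and $O(p)$ has at $p$ only the branch $\{x=0\}$. As $\rho^*K\cdot C_i=0$,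
$$0\le P_k\cdot C_i=-H_k\cdot C_i=c_i\theta_i-\theta_{i-1}-\theta_{i+1}-h_i\qquad(1\le i\le q).$$
Put $\Delta_i=a_{i+1}\theta_i-a_i\theta_{i+1}$ for $0\le i\le q$. By (4), $\Delta_0=\gamma$ and
$$\Delta_i-\Delta_{i-1}=(a_{i-1}+a_{i+1})\theta_i-a_i(\theta_{i-1}+\theta_{i+1})=a_i(P_k\cdot C_i+h_i).$$

**Step 3: bounding $\theta_1$.** Let $j\in\{1,\dots,q\}$ be minimal with $C_j\not\subset\mathrm{Supp}\,N_k$, and $j=q+1$ if there is none. For $1\le i<j$, $C_i\subset\mathrm{Supp}\,N_k$ and so $P_k\cdot C_i=0$; hence $\Delta_l=\gamma+\sum_{i\le l}a_ih_i$ for $l<j$. For $l\ge1$,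
$$\frac{\theta_l}{a_l}-\frac{\theta_{l+1}}{a_{l+1}}=\frac{\Delta_l}{a_la_{l+1}},\qquad\frac1{a_la_{l+1}}=\frac{b_l}{a_l}-\frac{b_{l+1}}{a_{l+1}},$$
the second by (4). As $a_1=1$, summing over $l=1,\dots,j-1$ and exchanging the order of summation gives
$$\theta_1=\frac{\theta_j}{a_j}+\gamma\Bigl(b_1-\frac{b_j}{a_j}\Bigr)+\sum_{i<j}a_ih_i\Bigl(\frac{b_i}{a_i}-\frac{b_j}{a_j}\Bigr)\le\frac{\theta_j}{a_j}+\gamma b_1+\sum_{i<j}b_ih_i .$$

**Step 4: summing over $p$.** Now we assemble $H_k\cdot\Gamma'$. As $y$ defines $\Gamma$ at $p$, $\rho^*\Gamma=\Gamma'+\sum_p\sum_ib_iC_i$. $\Gamma'$ meets only $C_1$ in each chain, once, so $\Gamma'^2=\Gamma'\cdot\rho^*\Gamma-\sum_pb_1(p)=\Gamma^2-\sum_pb_1(p)$. By the projection formula $S'\cdot\Gamma=R'\cdot\rho^*\Gamma=R'\cdot\Gamma'+\sum_p\sum_ib_ih_i$. The strict transforms of the $O(p)$ are disjoint from $\Gamma'$, because they cross $\Gamma$ transversally at singular points, which have been blown up. Therefore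
$$H_k\cdot\Gamma'=\gamma\,\Gamma'^2+\sum_p\theta_1(p)+R'\cdot\Gamma'\le\gamma_k\Gamma^2+S'\cdot\Gamma+\sum_p\frac{\theta_j(p)}{a_j(p)} .\tag{7}$$

**Step 5: each local term is at most $z_p$ for $k\gg0$.** If $j\le q$, then $C_j\not\subset\mathrm{Supp}\,N_k$, so by (3) $\theta_j=T_k(C_j)\le\mathrm{ord}_{C_j}(I_{Z_0})\le z_pa_j$, because $x^{z_p}\in I_{Z_0,p}$ formally: if $p$ is nondegenerate, $I=(x,y)$ and $z_p=1$; if $\Gamma$ is weak, $I=(x^{\mu_p},y)$ and $z_p=\mu_p$, where $\mu_p$ is the $\mu$ of the saddle-node $p$; if $\Gamma$ is strong, $I=(x,y^{\mu_p})$ and $z_p=1$. If $j=q+1$, then $a_j=1$, and by Lemma 13 $\theta_{q+1}$ tends to the coefficient of $N$ along $O(p)$ (or is $0$), which is $<1\le z_p$ by Lemma 11. This is where the bound on the coefficients of $N$ is used.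

**Step 6: conclusion.** By (7) and Step 5, for $k\gg0$,
$$P_k\cdot\Gamma'=K\cdot\Gamma-H_k\cdot\Gamma'\ge\Bigl(2g-2+\sum_pz_p\Bigr)-\sum_pz_p-\gamma_k\Gamma^2-S'\cdot\Gamma\longrightarrow2g-2>0 .$$
This is (6).

## From the tower back to models of $X$

**Lemma 14.** Let $M$ be big on a smooth projective surface, with Zariski decomposition $M=P+N$, and let $C_0$ be an irreducible curve with $P\cdot C_0>0$. Then $M\sim_{\mathbb Q}A+N^*$ with $A$ ample, $N^*\ge0$ and $C_0\not\subset\mathrm{Supp}\,N^*$.

The full statement, that $\mathbf B_+(M)$ is the union of the curves orthogonal to $P$, is Example 1.11 in Ein–Lazarsfeld–Mustaţă–Nakamaye–Popa, *Asymptotic invariants of base loci*, Ann. Inst. Fourier 56 (2006). We need only this half, which has a short proof.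

*Proof.* $P$ is nef and big, so $P\sim_{\mathbb Q}A_0+N_0$ with $A_0$ ample, $N_0\ge0$. Let $E_1,\dots,E_s$ be the curves orthogonal to $P$; there are finitely many, and their intersection matrix is negative definite. So there is a $\mathbb Q$-divisor $D=\sum d_iE_i$ with $D\cdot E_i=-1$ for all $i$, and $D\ge0$ by Lemma 10. For small rational $\delta>0$ and then $0<\eta\ll\delta$ consider $B=P-\delta D-\eta A_0\sim_{\mathbb Q}\bigl((1-\eta)A_0-\delta D\bigr)+N_0$. If $C\not\subset\mathrm{Supp}\,N_0$, then $B\cdot C>0$, as $(1-\eta)A_0-\delta D$ is ample. Among the finitely many curves in $\mathrm{Supp}\,N_0$, those with $P\cdot C>0$ have $B\cdot C>0$ for small $\delta,\eta$. For $C=E_i$, $B\cdot E_i=\delta-\eta A_0\cdot E_i>0$. So $B$ is nef and $P-\delta D=B+\eta A_0$ is ample. Now $M\sim_{\mathbb Q}(P-\delta D)+(\delta D+N)$, and all components of $\delta D+N$ are orthogonal to $P$, so $C_0$ is not among them. $\square$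

*End of the proof of Theorem 4.* By (6) and Lemma 14, for some $k$ we have $M_k$ big and $M_k\sim_{\mathbb Q}A+N^*$ on $Y_k$ with $A$ ample, $N^*\ge0$, $\Gamma'\not\subset\mathrm{Supp}\,N^*$. The surface $Z_k$ need not map to $X$, so let $X_k$ be a smooth projective surface dominating $X'$ and $Z_k$. Since $X'\to X_\alpha\to X$, it is a birational model of $X$. Let $\hat Y\to X_k$ be a log resolution of $\mathcal J_{\mathcal F_{X_k}}$ with a compatible morphism $w:\hat Y\to Y_k$, and $\hat\Gamma\subset\hat Y$ the strict transform of $\Gamma$. By Lemma 5(b) for $X_k\to Z_k$,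
$$M_{X_k}=w^*M_k+\mathrm{Eff}\quad\text{on }\hat Y,\qquad\mathrm{Eff}\ge0 .$$
$X_k\to Z_k$ is an isomorphism over the complement of finitely many points, so $\mathrm{Eff}$ does not contain $\hat\Gamma$. The morphism $w$ is a composition of point blow-ups, so $w^*A=A'+E'$ with $A'$ ample and $E'\ge0$ a $w$-exceptional $\mathbb Q$-divisor. Then
$$M_{X_k}\sim_{\mathbb Q}A'+\bigl(E'+w^*N^*+\mathrm{Eff}\bigr),$$
and $\hat\Gamma$ is not contained in the support of the effective divisor in brackets. So $M_{X_k}$ is big and $\hat\Gamma\not\subset\mathbf B_+(M_{X_k})$. Hence $\Gamma$ is not contained in the image of $\mathbf B_+(M_{X_k})$ in $X$, and $\Gamma\not\subset Bs(\mathcal F)$. This proves that the curves contained in $Bs(\mathcal F)$ are exactly the invariant curves of geometric genus $\le1$.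

The positive-dimensional components of $Bs(\mathcal F)$ are curves, and every curve contained in $Bs(\mathcal F)$ is a component. A curve is uniruled exactly when its geometric genus is $0$. So all of these components are uniruled exactly when $\mathcal F$ has no invariant curve of geometric genus $1$. $\square$
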